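# Continuous minimal homomorphisms from $\mathcal G_0(E,f)$ into analytic digraphs

## 1. Digraphs, cycles, and Borel acyclic sets

A Polish space is a separable, completely metrizable space. A subset of a Polish space is analytic if it is empty or a continuous image of a Polish space, and coanalytic if its complement is analytic. Borel sets are both.

**Definition 1 (digraph).** A digraph is a pair $(X,R)$ where $X$ is a Polish space and $R\subseteq X\times X$ is irreflexive. It is analytic if $R$ is an analytic subset of $X\times X$.

*Examples.* $(\mathbb R,<)$ is a digraph with $R$ open. The complete digraph $K$ on $2^\omega$ has $x\,R\,y$ if and only if $x\neq y$. A third example will come back. Let $A\subseteq 2^\omega$ be analytic, and let $X_A=2^\omega\times\{0,1,2\}$ with the edges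
$$(x,0)\to(x,1)\to(x,2)\to(x,0)\quad\text{for all }x,\qquad (x,1)\to(x,0)\quad\text{for }x\in A. \tag{1}$$
This digraph is analytic. If $A$ is not Borel, then neither is its edge relation, since $A$ is the preimage of that relation under the continuous map $x\mapsto((x,1),(x,0))$.

**Definition 2 (cycle, minimal cycle).** A cycle in $(X,R)$ is a finite sequence $\langle x_0,\dots,x_m\rangle$ with $m\ge1$ of distinct points with $x_i\,R\,x_{i+1}$ for $i<m$ and $x_m\,R\,x_0$. Its length is its number of points, $m+1$. It is a minimal (induced) cycle if moreover, for all $i,j\le m$, $x_i\,R\,x_j$ holds only when $j\equiv i+1\pmod{m+1}$.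

*Example.* In $X_A$ the triple $\langle (x,0),(x,1),(x,2)\rangle$ is always a cycle of length $3$. The only edge that could spoil minimality is $(x,1)\to(x,0)$, so the triple is a minimal cycle exactly when $x\notin A$. When $x\in A$, the pair $\langle (x,0),(x,1)\rangle$ is a minimal cycle of length $2$.

**Definition 3 (acyclic set, weak Borel dichromatic number).** A set $A\subseteq X$ is acyclic if it contains no cycle. The weak Borel dichromatic number $\mathrm{wbdicr}(X,R)$ is the least cardinal $\kappa$ such that $X$ is covered by $\kappa$ many Borel acyclic sets.

Singletons are Borel and acyclic, so this is well defined. Also, $\mathrm{wbdicr}(X,R)>\aleph_0$ says exactly that $X$ is not a countable union of Borel acyclic sets.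

*Examples.* $\mathrm{wbdicr}(\mathbb R,<)=1$, since there are no cycles at all. $\mathrm{wbdicr}(X_A)=2$: there is a cycle, so one set is not enough, and $2^\omega\times\{0\}$ and $2^\omega\times\{1,2\}$ are acyclic (the first has no edges inside it, the second only edges $(x,1)\to(x,2)$). In $K$ any two distinct points form a cycle, so acyclic sets have at most one point and $\mathrm{wbdicr}(K)=2^{\aleph_0}$.

## 2. Selectors and the digraphs $\mathcal G_0(E,f)$

**Definition 4 (trees).** Let $\mathcal F$ be the set of functions $f:\omega\to\omega$ with $f(n)\ge2$ for all $n$, and $\mathcal F_{<\omega}$ the set of finite sequences of integers $\ge2$. For $\sigma\in\mathcal F_{<\omega}$ of length $n$ put $T_{[\sigma]}=\{s\in\omega^n:\forall i<n\ (s(i)<\sigma(i))\}$. For $f\in\mathcal F$ let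
$$T_f=\bigcup_nT_{[f\restriction n]},\qquad [T_f]=\{x\in\omega^\omega:\forall i\ (x(i)<f(i))\},\qquad Y^f_n=\prod_{k>n}f(k),$$
where $f(k)$ is identified with $\{0,\dots,f(k)-1\}$. The spaces $[T_f]$ and $Y_n^f$ are compact Polish. For $t\in T_f$ let $N_t=\{x\in[T_f]:t\subseteq x\}$, a basic clopen set. For $l\ge2$, $\bar l$ denotes the constant function with value $l$.

*Example.* $T_{[\emptyset]}=\{\emptyset\}$; $T_{[\langle2,3\rangle]}$ has the six elements $00,01,02,10,11,12$; and $[T_{\bar2}]=2^\omega$.

**Definition 5 (selector, $\mathcal G_0(E,f)$, basic tuple).** A selector is a function $E$ on $\mathcal F_{<\omega}$ with $E(\sigma)\in T_{[\sigma]}$ for every $\sigma$. For a selector $E$ and $f\in\mathcal F$, $\mathcal G_0(E,f)$ is the digraph on $[T_f]$ whose edges are all pairs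
$$\bigl(s^\frown\langle i\rangle^\frown y,\ s^\frown\langle (i+1)\bmod f(n)\rangle^\frown y\bigr),\qquad n\in\omega,\ s=E(f\restriction n),\ i<f(n),\ y\in Y^f_n. \tag{2}$$
We say that the edge (2) is at level $n$. A basic tuple at level $n$ is $(s^\frown\langle i\rangle^\frown y)_{i<f(n)}$ with $s=E(f\restriction n)$ and $y\in Y_n^f$.

*Example.* Let $E(\sigma)=0^{|\sigma|}$ be the zero selector and $f=(2,3,\dots)$. The level $0$ edges are $0y\to1y\to0y$. The level $1$ edges are $00y\to01y\to02y\to00y$; they exist only below the string $0$, not below $1$.

An edge at level $n$ changes coordinate $n$, from $i$ to $(i+1)\bmod f(n)$, and no other coordinate. Consequently every basic tuple is a minimal cycle. It is clearly a cycle. Two of its points differ only at coordinate $n$, so an edge between them must be at level $n$, and hence it goes from the $i$-th point to the point with index $(i+1)\bmod f(n)$.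

**Definition 6 (homomorphism, minimal homomorphism).** A homomorphism $\Pi$ from $\mathcal G_0(E,f)$ to $(X,R)$ is a map $[T_f]\to X$ sending edges to edges. It is minimal if it maps every minimal cycle of $\mathcal G_0(E,f)$ to a minimal cycle of $(X,R)$. It is Baire measurable if preimages of open (hence of Borel) sets have the Baire property; continuous maps are Baire measurable.

*Example.* The identity is a minimal homomorphism of $\mathcal G_0(E,f)$ to itself. Now let $R$ be the symmetrization of $\mathcal G_0(E,\bar3)$ on $3^\omega$: $x\,R\,x'$ if there is an edge from $x$ to $x'$ or from $x'$ to $x$. The identity is a homomorphism from $\mathcal G_0(E,\bar3)$ to $(3^\omega,R)$. It is not minimal: a basic tuple $(x_0,x_1,x_2)$ goes to a $3$-cycle of $R$ in which also $x_1\,R\,x_0$.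

**Definition 7 (dense selector).** A selector $D$ is dense if for all $f\in\mathcal F$ and $t\in T_f$ there is $n$ with $t\subseteq D(f\restriction n)$.

*Example.* The zero selector is not dense, since $\langle1\rangle$ is not an initial segment of any $0^n$. Dense selectors are constructed in Lemma 3.

## 3. From an uncountable dichromatic number to a minimal homomorphism

If $\mathrm{wbdicr}(X,R)>\aleph_0$, then the cycles of $(X,R)$ cannot be destroyed by cutting $X$ into countably many Borel pieces. The question is whether there is always a concrete reason for this, in the form of a continuous copy of one of the digraphs $\mathcal G_0(E,f)$ in which minimal cycles stay minimal. It is a problem from Dilip Raghavan and Ming Xiao, "Borel Order Dimension", arXiv:2409.06516 (2024):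

*Suppose $(X,R)$ is an analytic digraph with $\mathrm{wbdicr}(X,R)>\aleph_0$. Is it true that for every selector $E$ there exist $f\in\mathcal F$ and a continuous minimal homomorphism from $\mathcal G_0(E,f)$ to $(X,R)$?*

The selector is given to us, and the branching function $f$ is ours to choose. The answer is yes.

**Theorem 1.** If $(X,R)$ is an analytic digraph with $\mathrm{wbdicr}(X,R)>\aleph_0$, then for every selector $E$ there are $f\in\mathcal F$ and a continuous minimal homomorphism from $\mathcal G_0(E,f)$ to $(X,R)$. Conversely, if $D$ is a dense selector and for some $f$ there is a Baire measurable homomorphism from $\mathcal G_0(D,f)$ to $(X,R)$, then $\mathrm{wbdicr}(X,R)>\aleph_0$. Dense selectors exist.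

The second theorem says which $f$ one can get.

**Theorem 2.** Let $(X,R)$ be an analytic digraph, $D$ a dense selector, $l\ge2$. The following are equivalent:

- (I) $X$ is not a countable union of Borel sets containing no cycle of length $\le l$;
- (II) there is $k\le l$ such that for every selector $E$ there is a continuous minimal homomorphism $\mathcal G_0(E,\bar k)\to(X,R)$;
- (III) there are $f\in\mathcal F$ with $f(n)\le l$ for all $n$ and a Baire measurable homomorphism $\mathcal G_0(D,f)\to(X,R)$.

If $l$ is least with (I), then (II) holds with $k=l$.

If $\mathrm{wbdicr}(X,R)>\aleph_0$ and (I) fails for every $l$, then for every selector $E$ and every $h:\mathcal F_{<\omega}\to\omega$ there are $f\in\mathcal F$ with $f(n)>h(f\restriction n)$ for all $n$ and a continuous minimal homomorphism $\mathcal G_0(E,f)\to(X,R)$. In this case every $f$ admitting a Baire measurable homomorphism $\mathcal G_0(D,f)\to(X,R)$ is unbounded.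

All of these cases occur: every $l\ge2$ is the least $l$ with (I) for some analytic digraph, and there is an analytic digraph with $\mathrm{wbdicr}(X,R)>\aleph_0$ for which (I) fails for every $l$.

## 4. Countable, complete, and symmetric digraphs by hand

If $X$ is countable, the singletons cover it, so $\mathrm{wbdicr}(X,R)\le\aleph_0$ and there is nothing to prove.

For the complete digraph $K$ on $2^\omega$ take $f=\bar2$ and $\Pi=\mathrm{id}$. Edges join distinct points, so $\Pi$ is a homomorphism. We shall see in Lemma 2 that every cycle of $\mathcal G_0(E,\bar2)$ is a basic tuple up to rotation, hence a pair; and a pair of distinct points is a minimal cycle of $K$. So $\Pi$ is minimal, whatever $E$ is.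

Here $\bar2$ is the only possible $f$. This is true for every symmetric $R$. A cycle of length $\ge3$ in a symmetric digraph is not minimal, because $x_1\,R\,x_0$ and $0\not\equiv2\pmod{m+1}$ when $m+1\ge3$. A minimal homomorphism sends a basic tuple, which is a minimal cycle with $f(n)$ points, to a minimal cycle with $f(n)$ points. So $f(n)=2$ for all $n$. Thus $f$ has to be found from $(X,R)$ and cannot be prescribed.

Finally, the converse in Theorem 1 needs density. Let $E$ be the zero selector and take $\mathcal G_0(E,\bar2)$ itself, with the identity as homomorphism. For $n\in\omega$ let $A_n$ be the set of $x\in2^\omega$ whose first nonzero coordinate is $n$. The two ends of an edge at level $n$ are $0^n{}^\frown\langle1\rangle^\frown y\in A_n$ and $0^n{}^\frown\langle0\rangle^\frown y$, which lies in some $A_m$ with $m>n$ or is the zero sequence. So no $A_n$ contains an edge, and the countably many Borel sets $A_n$ and $\{0^\infty\}$ cover $2^\omega$. Hence $\mathrm{wbdicr}\le\aleph_0$.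

## 5. Shortcuts in cycles, and the cycles of $\mathcal G_0(E,f)$

Two combinatorial lemmas, used throughout. The first says that any cycle, and even any closed walk, contains a minimal cycle.

**Lemma 1.** (a) The vertex set of a cycle of length $p$ contains a minimal cycle; if the cycle is not itself minimal, its vertex set contains a cycle of length $<p$. (b) If $z_0Rz_1R\cdots Rz_{p-1}Rz_0$ with $p\ge2$ (points not necessarily distinct), then $\{z_0,\dots,z_{p-1}\}$ contains a cycle of length $\le p$.

*Proof.* (a) Let $\langle z_0,\dots,z_q\rangle$ be a cycle with $z_iRz_j$ and $j\not\equiv i+1\pmod{q+1}$. By irreflexivity $i\ne j$. Follow the cycle from $z_j$ to $z_i$ and return by the edge $z_iRz_j$: the sequence $z_j,z_{j+1},\dots,z_i$ (indices mod $q+1$) is a cycle. Its number of points is $1+((i-j)\bmod(q+1))$. This is at least $2$ because $i\ne j$. It is less than $q+1$ because $i-j\not\equiv q\equiv-1$, which is our assumption $j\not\equiv i+1$. So a non-minimal cycle has a strictly shorter cycle among its vertices, and a shortest cycle contained in a given vertex set is minimal.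

(b) Take a closed walk of least length among the closed walks in this set; its length is at most $p$, and at least $2$ by irreflexivity. If it repeated a point, say $u_a=u_b$ with $a<b$, then $u_a,\dots,u_{b-1}$ would be a shorter closed walk. So its points are distinct and it is a cycle. $\square$

The second lemma reduces "minimal homomorphism" to a condition on basic tuples.

**Lemma 2.** Every cycle of $\mathcal G_0(E,f)$ is, up to rotation, a basic tuple. Hence a map $\Pi:[T_f]\to X$ sending every basic tuple to a minimal cycle of $(X,R)$ is a minimal homomorphism.

*Proof.* Let $\langle x_0,\dots,x_m\rangle$ be a cycle. Each edge changes exactly one coordinate, so the $x_j$ differ on only finitely many coordinates, and on at least one because $m\ge1$. Let $n$ be the largest coordinate on which they are not all equal, let $z$ be their common tail above $n$, and let $s=E(f\restriction n)$. An edge of the cycle that changes coordinate $n$ is at level $n$, so it has the form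
$$s^\frown\langle i\rangle^\frown z\ \to\ s^\frown\langle (i+1)\bmod f(n)\rangle^\frown z. \tag{3}$$
All other edges keep coordinate $n$.

Since coordinate $n$ is not constant along the cycle, we may rotate so that the edge $x_m\to x_0$ changes it. By (3), $x_0=s^\frown\langle i\rangle^\frown z$ for some $i$. Coordinate $n$ does not stay equal to $i$ forever, so the cycle must leave the set $\{x:x(n)=i\}$. By (3) it can leave only from the vertex $s^\frown\langle i\rangle^\frown z=x_0$. The vertices are distinct, so this vertex is visited once, and it is the edge $x_0\to x_1$ that leaves: $x_1=s^\frown\langle(i+1)\bmod f(n)\rangle^\frown z$. Now $x_0\to x_1$ changes coordinate $n$, so the same argument applies to $x_1$, and so on. Inductively $x_j=s^\frown\langle(i+j)\bmod f(n)\rangle^\frown z$ for all $j\le m$.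

Distinctness gives $m+1\le f(n)$. Since $x_m\to x_0$ changes coordinate $n$, (3) gives $i+m+1\equiv i$, that is, $m+1\equiv0\pmod{f(n)}$. So $m+1=f(n)$, and the cycle is a rotation of the basic tuple given by $s$ and $z$.

For the second statement: every edge joins cyclically consecutive points of a basic tuple, so $\Pi$ sends edges to edges. Every minimal cycle is a rotation of a basic tuple, so it is mapped to a rotation of a minimal cycle, which is a minimal cycle. $\square$

## 6. Dense selectors and Baire category

We use these textbook facts. Throughout, Borel, analytic and so on are meant in Polish spaces.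

- (F1) Analytic sets are closed under countable unions, countable intersections, finite products, continuous images and continuous preimages. A subset of $X^m$ is analytic if and only if it is the projection of a closed subset of $X^m\times\omega^\omega$.
- (F2) Lusin separation: two disjoint analytic sets are separated by a Borel set.
- (F3) The sets with the Baire property form a $\sigma$-algebra, and analytic sets have the Baire property (Lusin–Sierpiński). So the intersection of an analytic and a coanalytic set has the Baire property.
- (F4) A set with the Baire property contains a Borel set from which it differs by a meager set. If it is non-meager, it is comeager in some nonempty open set.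
- (F5) Baire category theorem: a nonempty Polish space is not meager in itself.

**Lemma 3.** Dense selectors exist.

*Proof.* List $\omega^{<\omega}$ with every sequence occurring infinitely often, and replace the $n$-th entry by $\emptyset$ if its length exceeds $n$. This gives an enumeration $(t_n)$ of $\omega^{<\omega}$ with $|t_n|\le n$: each $t$ occurs at some index $n\ge|t|$, where it survives. For $|\sigma|=n$ put $D(\sigma)=t_n{}^\frown0^{n-|t_n|}$ if $t_n\in T_{[\sigma\restriction|t_n|]}$, and $D(\sigma)=0^n$ otherwise. Then $D(\sigma)\in T_{[\sigma]}$. If $t\in T_f$ and $t_n=t$, then $t\subseteq D(f\restriction n)$. $\square$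

The next lemma is the only way category enters: a non-meager set contains a whole basic tuple, with a tail that we may take from any prescribed comeager set.

**Lemma 4.** Let $D$ be dense, $f\in\mathcal F$, $s_n=D(f\restriction n)$. Let $B\subseteq[T_f]$ be non-meager with the Baire property, and let $Q_n\subseteq Y_n^f$ be comeager for each $n$. Then there are $n$ and $y\in Q_n$ with $s_n{}^\frown\langle i\rangle^\frown y\in B$ for all $i<f(n)$.

*Proof.* By (F4), $B$ is comeager in $N_t$ for some $t\in T_f$. By density choose $n$ with $t\subseteq s_n$. For $i<f(n)$ the map $y\mapsto s_n{}^\frown\langle i\rangle^\frown y$ is a homeomorphism of $Y_n^f$ onto the open set $N_{s_n{}^\frown\langle i\rangle}\subseteq N_t$. So $\{y\in Y_n^f:s_n{}^\frown\langle i\rangle^\frown y\in B\}$ is comeager in $Y_n^f$. The intersection of these finitely many sets with $Q_n$ is comeager, hence nonempty by (F5). $\square$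

**Proof of the converse in Theorem 1.** Let $D$ be dense and $\Pi:[T_f]\to X$ a Baire measurable homomorphism from $\mathcal G_0(D,f)$. Suppose $X=\bigcup_kB_k$ with $B_k$ Borel and acyclic. The sets $\Pi^{-1}(B_k)$ have the Baire property and cover $[T_f]$, so one of them is non-meager. By Lemma 4 with $Q_n=Y_n^f$, it contains a basic tuple at some level $n$. The image of this tuple is a closed $R$-walk of length $f(n)\ge2$ inside $B_k$. By Lemma 1(b), $B_k$ contains a cycle, a contradiction. $\square$

With $\Pi=\mathrm{id}$ this gives $\mathrm{wbdicr}(\mathcal G_0(D,f))>\aleph_0$ for every dense $D$ and every $f$.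

## 7. Minimal cycles of an analytic digraph need not form an analytic set

For the direct implication of Theorem 1, the natural plan is to build $\Pi$ by finite approximations. To approximation number $n$ belongs a map $T_{[f\restriction n]}\to X$; one keeps a "large" set of such maps, and passes from $n$ to $n+1$ by finding $m=f(n)$ approximations whose values at the string $E(f\restriction n)$ form a minimal cycle. In the limit, basic tuples should go to minimal cycles.

This plan needs the set $M_m\subseteq X^m$ of minimal cycles of length $m$ to be analytic, at two places. In the limit step one has to know that a limit of minimal cycles is a minimal cycle. The standard device is to carry along witnesses $w\in\omega^\omega$ in a closed set $Z_m\subseteq X^m\times\omega^\omega$ that projects onto $M_m$, and such a $Z_m$ exists only if $M_m$ is analytic. In the successor step one has to enlarge an analytic set without minimal cycles to a Borel set without minimal cycles, which is done by Lusin separation, again for analytic $M_m$.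

If $R$ is Borel, then $M_m$ is Borel, and the plan works. Indeed, a set containing no minimal cycle is acyclic by Lemma 1(a), so Theorem A below, applied to $C_m=M_m$ and $h\equiv0$, together with Lemma 2, gives the conclusion. For analytic $R$ we only know
$$M_m=\{\text{cycles of length }m\}\cap\bigcap_{j\not\equiv i+1\ (\mathrm{mod}\ m)}\{x\in X^m:(x_i,x_j)\notin R\}, \tag{4}$$
the intersection of an analytic and a coanalytic set, and this can fail to be analytic. Take $X_A$ from (1) with $A$ analytic and not Borel. The continuous map $x\mapsto((x,0),(x,1),(x,2))$ pulls $M_3$ back to $2^\omega\setminus A$. If $M_3$ were analytic, $A$ and its complement would both be analytic and $A$ would be Borel by (F2). (Here $\mathrm{wbdicr}(X_A)=2$, so this does not contradict Theorem 1; it shows where the argument stops.)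

A second try is to use *all* cycles. The set $C_m$ of cycles of length $m$ is analytic, so the plan goes through and gives a continuous map sending basic tuples to cycles. But these need not be minimal. Let $D$ be dense and let $R$ be the symmetrization of $\mathcal G_0(D,\bar3)$ on $3^\omega$. The identity is a homomorphism from $\mathcal G_0(D,\bar3)$, so $\mathrm{wbdicr}(3^\omega,R)>\aleph_0$ by the converse part. It sends basic tuples to cycles, and no basic tuple to a minimal one.

This example also suggests the repair. Inside the image of the basic tuple $(s_n{}^\frown\langle i\rangle^\frown y)_{i<3}$ there is a minimal cycle, for instance the one formed by the points with $i=0,1$. The pairs $(s_n{}^\frown\langle0\rangle^\frown y,\ s_n{}^\frown\langle1\rangle^\frown y)$ again form a hypergraph on $[T_{\bar3}]$, and by Lemma 4 every non-meager Borel set contains such a pair. So one can run the construction a second time, on $[T_{\bar3}]$ and for these pairs.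

In general, which sub-tuple of $(\Phi(s_n{}^\frown\langle i\rangle^\frown y))_{i<f(n)}$ is a minimal cycle depends on $y$. The set of $y$ for which a given sub-tuple works is not analytic, but it has the Baire property by (4) and (F3). So it contains a Borel set of $y$'s, with a meager error. The error does no harm, because Lemma 4 lets us choose $y$ in a comeager set. That is the whole idea: first map a dense $\mathcal G_0(D,f)$ into all cycles; then, on $[T_f]$, pick out Borel many sub-tuples that go to minimal cycles; then run the construction again, now with the given selector $E$.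

## 8. A dichotomy for sequences of analytic hypergraphs

We need the construction for sequences of relations of all finite arities.

**Definition 8.** Let $C=(C_m)_{m\ge2}$ with $C_m\subseteq X^m$. A set $A\subseteq X$ is $C$-independent if $A^m\cap C_m=\emptyset$ for all $m\ge2$.

*Example.* If $C_m$ is the set of cycles of length $m$ of a digraph, then $C$-independent means acyclic.

**Lemma 5.** If all $C_m$ are analytic and $A\subseteq X$ is analytic and $C$-independent, then $A$ is contained in a Borel $C$-independent set.

*Proof.* Fix $m$. We enlarge the factors of $A^m$ one at a time. We construct Borel sets $B_0,\dots,B_{m-1}\supseteq A$ such that for each $i\le m$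
$$(B_0\times\dots\times B_{i-1}\times A^{m-i})\cap C_m=\emptyset. \tag{5}$$
For $i=0$ this is the assumption on $A$. Given $B_0,\dots,B_{i-1}$ with (5) and $i<m$, consider the set of all $x_i$ for which there are $x_j\in B_j$ $(j<i)$ and $x_j\in A$ $(i<j<m)$ with $(x_0,\dots,x_{m-1})\in C_m$. It is a projection of an analytic set, hence analytic, and by (5) it is disjoint from $A$. By (F2) there is a Borel $B_i\supseteq A$ disjoint from it, and then (5) holds for $i+1$. After $m$ steps $(B_0\times\dots\times B_{m-1})\cap C_m=\emptyset$.

Let $B^{(m)}=\bigcap_{i<m}B_i$, a Borel set containing $A$ with $(B^{(m)})^m\cap C_m=\emptyset$. Then $\bigcap_{m\ge2}B^{(m)}$ is Borel, contains $A$ and is $C$-independent. $\square$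

**Theorem A.** Let $X$ be Polish, $C_m\subseteq X^m$ analytic ($m\ge2$), $h:\mathcal F_{<\omega}\to\omega$. Assume

- (i) $X$ is not a countable union of Borel $C$-independent sets;
- (ii) for every $k\in\operatorname{ran}(h)$, $X$ is a countable union of Borel sets $B$ with $B^m\cap C_m=\emptyset$ for $2\le m\le k$.

Then for every selector $E$ there are $f\in\mathcal F$ with $f(n)>h(f\restriction n)$ for all $n$, and a continuous $\Pi:[T_f]\to X$ sending each basic tuple $(s^\frown\langle i\rangle^\frown y)_{i<f(n)}$ of $\mathcal G_0(E,f)$ into $C_{f(n)}$. (For $h\equiv0$, (ii) is vacuous.)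

The function $h$ is there only for the last part of Theorem 2; on a first reading take $h\equiv0$.

*Proof.* Fix a complete compatible metric on $X$, the usual complete metric on $\omega^\omega$, and, by (F1), closed sets $Z_m\subseteq X^m\times\omega^\omega$ with projection $C_m$.

**Step 1: Polish spaces of approximations.** The purpose is to make the finite approximations, together with witnesses for membership in the $C_m$, into points of a Polish space. Let $\sigma\in\mathcal F_{<\omega}$ have length $n$, and put $s_k=E(\sigma\restriction k)$ for $k<n$. Let $\mathrm{Hom}(\sigma)$ be the set of all $\varphi$ consisting of a map $T_{[\sigma]}\to X$, $t\mapsto\varphi(t)$, and points $w_k^\varphi(y)\in\omega^\omega$ for $k<n$ and $y\in\prod_{k<j<n}\sigma(j)$, such that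
$$\Bigl(\bigl(\varphi(s_k{}^\frown\langle i\rangle^\frown y)\bigr)_{i<\sigma(k)},\ w_k^\varphi(y)\Bigr)\in Z_{\sigma(k)}\quad\text{for all such }k,y. \tag{6}$$
The string $s_k{}^\frown\langle i\rangle^\frown y$ has length $k+1+(n-k-1)=n$, so this makes sense. $\mathrm{Hom}(\sigma)$ is a closed subset of a finite product of copies of $X$ and $\omega^\omega$. Give it the maximum metric, which is complete.

*Example.* $\mathrm{Hom}(\emptyset)=X$. Let $\sigma=\langle2,3\rangle$ and suppose $E(\langle2\rangle)=\langle1\rangle$. A point of $\mathrm{Hom}(\sigma)$ consists of six points $\varphi(00),\dots,\varphi(12)$ of $X$ and four witnesses. The constraints are $((\varphi(0j),\varphi(1j)),w_0(j))\in Z_2$ for $j=0,1,2$ at level $0$, and $((\varphi(10),\varphi(11),\varphi(12)),w_1(\emptyset))\in Z_3$ at level $1$.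

**Step 2: small and large sets of approximations.** The purpose is a notion of largeness that survives countable partitions. For $H\subseteq\mathrm{Hom}(\sigma)$ and $t\in T_{[\sigma]}$ put $H(t)=\{\varphi(t):\varphi\in H\}$. Call $H$ *tiny* if for some $t\in T_{[\sigma]}$ the set $H(t)$ is contained in a Borel $C$-independent set. Call $H$ *small* if it is a countable union of tiny sets, and *large* otherwise. Subsets of tiny sets are tiny, so the small sets form a $\sigma$-ideal; $\emptyset$ is small. For $\sigma=\emptyset$, a tiny set is a subset of a Borel $C$-independent set, so by (i) $\mathrm{Hom}(\emptyset)=X$ is large.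

**Step 3: splitting and amalgamating.** The purpose is to relate $\mathrm{Hom}(\sigma^\frown\langle m\rangle)$ to $m$-tuples from $\mathrm{Hom}(\sigma)$. Let $|\sigma|=n$. If $\psi\in\mathrm{Hom}(\sigma^\frown\langle m\rangle)$ and $i<m$, let $\psi_i$ be given by
$$\psi_i(t)=\psi(t^\frown\langle i\rangle),\qquad w_k^{\psi_i}(y)=w_k^\psi(y^\frown\langle i\rangle)\quad(k<n). \tag{7}$$
The constraint (6) for $\psi_i$ at $k,y$ is the constraint for $\psi$ at $k,y^\frown\langle i\rangle$, so $\psi_i\in\mathrm{Hom}(\sigma)$. The map $\psi\mapsto\psi_i$ is continuous. The constraint for $\psi$ at the last level $n$ (with $y=\emptyset$) says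
$$\bigl((\psi_i(E(\sigma)))_{i<m},\ w_n^\psi(\emptyset)\bigr)\in Z_m,\quad\text{so in particular}\quad(\psi_i(E(\sigma)))_{i<m}\in C_m. \tag{8}$$

Conversely, let $\varphi_0,\dots,\varphi_{m-1}\in\mathrm{Hom}(\sigma)$ and $w$ with $((\varphi_i(E(\sigma)))_{i<m},w)\in Z_m$ be given. Put $\psi(t^\frown\langle i\rangle)=\varphi_i(t)$, $w_k^\psi(y^\frown\langle i\rangle)=w_k^{\varphi_i}(y)$ for $k<n$, and $w_n^\psi(\emptyset)=w$. The constraints at levels $k<n$ are exactly those of the $\varphi_i$, and the one at level $n$ is the assumption on $w$. So $\psi\in\mathrm{Hom}(\sigma^\frown\langle m\rangle)$ and $\psi_i=\varphi_i$ for all $i<m$.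

**Step 4: the extension claim.** The purpose is the inductive step of the construction: from a large set for $\sigma$ we find the next value $m$ and a large set for $\sigma^\frown\langle m\rangle$.

*Claim.* Let $H\subseteq\mathrm{Hom}(\sigma)$ be Borel and large, $\varepsilon>0$. There are $m\ge2$ with $m>h(\sigma)$ and a large Borel $H^*\subseteq\mathrm{Hom}(\sigma^\frown\langle m\rangle)$ of diameter $\le\varepsilon$ with $\psi_i\in H$ for all $\psi\in H^*$, $i<m$.

*Proof of the claim.* Let $s=E(\sigma)$, $k=h(\sigma)$, and let $X=\bigcup_jX_j$ be a cover as in (ii) for $k$. The Borel sets $\{\varphi\in H:\varphi(s)\in X_j\}$ cover $H$, so one of them is large. Replace $H$ by it; now $\varphi(s)\in X_j$ for all $\varphi\in H$, with a fixed $j$. For $m\ge2$ let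
$$H^{(m)}=\{\psi\in\mathrm{Hom}(\sigma^\frown\langle m\rangle):\psi_i\in H\text{ for all }i<m\},$$
a Borel set because the maps $\psi\mapsto\psi_i$ are continuous. If $m\le k$, then $H^{(m)}=\emptyset$: by (8), $\psi\in H^{(m)}$ would give $(\psi_i(s))_{i<m}\in C_m\cap X_j^m=\emptyset$.

Suppose all $H^{(m)}$ are small. Write $H^{(m)}=\bigcup_pH_{m,p}$ with $H_{m,p}$ tiny: there are strings $t_{m,p}{}^\frown\langle i_{m,p}\rangle\in T_{[\sigma^\frown\langle m\rangle]}$ and Borel $C$-independent sets $B_{m,p}$ with $H_{m,p}(t_{m,p}{}^\frown\langle i_{m,p}\rangle)\subseteq B_{m,p}$. Remove from $H$ everything that these sets can see: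
$$H''=H\setminus\bigcup_{m,p}\{\varphi\in H:\varphi(t_{m,p})\in B_{m,p}\}. \tag{9}$$
Each removed set is tiny, as its values at $t_{m,p}$ lie in $B_{m,p}$. There are countably many of them, so $H''$ is large. It is Borel. Hence $H''(s)$, a continuous image of a Borel set, is analytic. It is not contained in a Borel $C$-independent set, since otherwise $H''$ would be tiny. By Lemma 5, $H''(s)$ is not $C$-independent. So there are $m\ge2$ and $\varphi_0,\dots,\varphi_{m-1}\in H''$ with $(\varphi_i(s))_{i<m}\in C_m$. Take $w$ with $((\varphi_i(s))_{i<m},w)\in Z_m$, and amalgamate as in Step 3 to $\psi$ with $\psi_i=\varphi_i\in H$. Then $\psi\in H^{(m)}$, so $\psi\in H_{m,p}$ for some $p$, and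
$$\varphi_{i_{m,p}}(t_{m,p})=\psi(t_{m,p}{}^\frown\langle i_{m,p}\rangle)\in B_{m,p}.$$
This contradicts $\varphi_{i_{m,p}}\in H''$ and (9).

So some $H^{(m)}$ is large. It is nonempty, so $m>k=h(\sigma)$. Cover the separable space $\mathrm{Hom}(\sigma^\frown\langle m\rangle)$ by countably many open sets of diameter $\le\varepsilon$; one of them meets $H^{(m)}$ in a large set $H^*$, which is Borel. This proves the claim.

**Step 5: the construction of $f$ and $\Pi$.** The purpose is to iterate the claim and take limits. Start with $H_0=\mathrm{Hom}(\emptyset)=X$. Given $f\restriction n$ and a large Borel $H_n\subseteq\mathrm{Hom}(f\restriction n)$, apply the claim with $\varepsilon=2^{-(n+1)}$; let $f(n)$ be the $m$ obtained and $H_{n+1}=H^*$. We get $f\in\mathcal F$ with $f(n)>h(f\restriction n)$ and large, hence nonempty, Borel sets $H_n\subseteq\mathrm{Hom}(f\restriction n)$ with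
$$\operatorname{diam}H_n\le2^{-n}\ (n\ge1),\qquad\psi_i\in H_n\ \text{ for }\psi\in H_{n+1},\ i<f(n). \tag{10}$$
Let $x\in[T_f]$. For $\psi\in H_{n+1}$ we have $\psi(x\restriction(n+1))=\psi_{x(n)}(x\restriction n)\in H_n(x\restriction n)$ by (7) and (10). So the nonempty sets $H_n(x\restriction n)$ decrease with $n$, and they have diameter $\le2^{-n}$ for $n\ge1$ since $\mathrm{Hom}(f\restriction n)$ carries the maximum metric. As $X$ is complete, there is a unique point $\Pi(x)$ in $\bigcap_n\overline{H_n(x\restriction n)}$. If $x\restriction n=x'\restriction n$ with $n\ge1$, then $\Pi(x)$ and $\Pi(x')$ lie in the same set $\overline{H_n(x\restriction n)}$, so $d(\Pi(x),\Pi(x'))\le2^{-n}$. Hence $\Pi$ is continuous.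

**Step 6: basic tuples go into $C$.** The purpose is to pass to the limit in (6), using the witnesses. Let $k\in\omega$, $y\in Y_k^f$, $s_k=E(f\restriction k)$. For $n>k$ let $y_n$ be the restriction of $y$ to the coordinates $k<j<n$. For $\psi\in H_{n+1}$ we have $w_k^\psi(y_{n+1})=w_k^{\psi_i}(y_n)$ with $i=y(n)$, by (7), and $\psi_i\in H_n$. So the nonempty sets $\{w_k^\varphi(y_n):\varphi\in H_n\}$ $(n>k)$ decrease, and their diameters are at most $2^{-n}$. Their closures have a unique common point $W\in\omega^\omega$. Choose $\varphi^n\in H_n$ for each $n>k$. By (6),
$$\Bigl(\bigl(\varphi^n(s_k{}^\frown\langle i\rangle^\frown y_n)\bigr)_{i<f(k)},\ w_k^{\varphi^n}(y_n)\Bigr)\in Z_{f(k)}.$$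
The $i$-th point is in $H_n((s_k{}^\frown\langle i\rangle^\frown y)\restriction n)$, hence within $2^{-n}$ of $\Pi(s_k{}^\frown\langle i\rangle^\frown y)$; the witness is within $2^{-n}$ of $W$. Since $Z_{f(k)}$ is closed, $\bigl((\Pi(s_k{}^\frown\langle i\rangle^\frown y))_{i<f(k)},W\bigr)\in Z_{f(k)}$, and so $(\Pi(s_k{}^\frown\langle i\rangle^\frown y))_{i<f(k)}\in C_{f(k)}$. $\square$

## 9. Refining from $C$ to $M$ by Baire category

Now the repair from Section 7 in general form. Think of $C_m$ as the cycles and $M_m$ as the minimal cycles of length $m$.

**Theorem B.** Let $X$ be Polish, $C_m\subseteq X^m$ analytic, and $M_m\subseteq X^m$ ($m\ge2$) such that continuous preimages of $M_m$ in Polish spaces have the Baire property. Suppose that for every $m$ and $(x_i)_{i<m}\in C_m$ there are $l\ge2$ and $a\in m^l$ with $(x_{a_j})_{j<l}\in M_l$. Let $h:\mathcal F_{<\omega}\to\omega$ and assume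

- (i) $X$ is not a countable union of Borel $C$-independent sets;
- (ii) for each $k\in\operatorname{ran}(h)$, $X$ is a countable union of Borel sets $B$ with $B^m\cap M_m=\emptyset$ for $2\le m\le k$ (vacuous if $h\equiv0$).

Then for every selector $E$ there are $g\in\mathcal F$ with $g(n)>h(g\restriction n)$ for all $n$ and a continuous $\Pi:[T_g]\to X$ sending each basic tuple $(s^\frown\langle i\rangle^\frown y)_{i<g(n)}$ of $\mathcal G_0(E,g)$ into $M_{g(n)}$.

*Proof.*

**Step 1: a first map, into $C$.** The purpose is to move to a space where Lemma 4 is available, so here we use a dense selector and not yet $E$. Let $D$ be a dense selector (Lemma 3). Theorem A with $h\equiv0$ and the selector $D$ gives $f\in\mathcal F$ and a continuous $\Phi:[T_f]\to X$ with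
$$(\Phi(s_n{}^\frown\langle i\rangle^\frown y))_{i<f(n)}\in C_{f(n)}\quad\text{for all }n\text{ and }y\in Y_n^f,\ \text{ where }s_n=D(f\restriction n). \tag{11}$$

**Step 2: an analytic hypergraph $C'$ on $[T_f]$ that goes to $M$.** The purpose is to replace the possibly non-analytic condition "this sub-tuple goes into $M$" by a Borel one, at the cost of a meager set of tails. Let $S_n=\bigcup_{l\ge2}f(n)^l$, a countable set. For $a\in S_n$ of length $l$ let
$$Q_{n,a}=\{y\in Y_n^f:(\Phi(s_n{}^\frown\langle a_j\rangle^\frown y))_{j<l}\in M_l\}.$$
This is a continuous preimage of $M_l$ in the Polish space $Y_n^f$, so it has the Baire property. By (11) and the hypothesis on $C$ and $M$, $\bigcup_{a\in S_n}Q_{n,a}=Y_n^f$. By (F4) choose Borel $Q'_{n,a}\subseteq Q_{n,a}$ with $Q_{n,a}\setminus Q'_{n,a}$ meager. Then $Q_n=\bigcup_{a\in S_n}Q'_{n,a}$ is comeager in $Y_n^f$, since its complement is contained in the meager set $\bigcup_{a\in S_n}(Q_{n,a}\setminus Q'_{n,a})$. For $l\ge2$ let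
$$C'_l=\{(s_n{}^\frown\langle a_j\rangle^\frown y)_{j<l}:\ n\in\omega,\ a\in S_n,\ |a|=l,\ y\in Q'_{n,a}\}\subseteq[T_f]^l. \tag{12}$$
It is a countable union of continuous images of Borel sets, hence analytic. By the definition of $Q_{n,a}$, $\Phi$ sends tuples in $C'_l$ to tuples in $M_l$.

**Step 3: $[T_f]$ is not a countable union of Borel $C'$-independent sets.** This is hypothesis (i) of Theorem A for $C'$. Suppose it were such a union. By (F5) one of the sets, $B$, is non-meager. By Lemma 4 there are $n$ and $y\in Q_n$ with $s_n{}^\frown\langle i\rangle^\frown y\in B$ for all $i<f(n)$. Pick $a\in S_n$ with $y\in Q'_{n,a}$. Then $(s_n{}^\frown\langle a_j\rangle^\frown y)_{j<|a|}\in B^{|a|}\cap C'_{|a|}$, a contradiction.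

**Step 4: hypothesis (ii) of Theorem A for $C'$.** Let $k\in\operatorname{ran}(h)$ and $X=\bigcup_jB_j$ as in (ii) for $k$. The Borel sets $\Phi^{-1}(B_j)$ cover $[T_f]$. For $2\le m\le k$, a tuple in $\Phi^{-1}(B_j)^m\cap C'_m$ would be sent by $\Phi$ into $B_j^m\cap M_m=\emptyset$. So $\Phi^{-1}(B_j)^m\cap C'_m=\emptyset$.

**Step 5: a second map, with the given selector.** The purpose is to reach $E$ and the growth condition given by $h$. Theorem A applied to the Polish space $[T_f]$, to $C'$, $h$ and $E$ gives $g\in\mathcal F$ with $g(n)>h(g\restriction n)$ for all $n$ and a continuous $\Psi:[T_g]\to[T_f]$ sending basic tuples of $\mathcal G_0(E,g)$ at level $n$ into $C'_{g(n)}$. Then $\Pi=\Phi\circ\Psi$ is continuous and sends them into $M_{g(n)}$. $\square$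

## 10. Proof of Theorem 1

Dense selectors exist by Lemma 3, and the converse was proved in Section 6. It remains to prove the direct implication.

Let $(X,R)$ be an analytic digraph. Let $C_m\subseteq X^m$ be the set of cycles of length $m$ and $M_m\subseteq X^m$ the set of minimal cycles of length $m$. We check the hypotheses of Theorem B.

**Step 1: $C_m$ is analytic, and $C$-independent means acyclic.** This is so that hypothesis (i) becomes our assumption. Distinctness of the entries is an open condition, and the $m$ edge conditions are continuous preimages of $R$. So $C_m$ is analytic by (F1). A set is $C$-independent if and only if it contains no cycle.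

**Step 2: continuous preimages of $M_m$ have the Baire property.** By (4), $M_m$ is the intersection of $C_m$ with finitely many preimages of the coanalytic set $X^2\setminus R$ under projections. Continuous preimages of $M_m$ in Polish spaces are therefore intersections of an analytic and a coanalytic set, and have the Baire property by (F3).

**Step 3: every tuple in $C_m$ has a sub-tuple in some $M_l$.** This is Lemma 1(a): the vertex set of the cycle $(x_i)_{i<m}$ contains a minimal cycle, of some length $l\ge2$. Let $a\in m^l$ list the indices of its points in order; then $(x_{a_j})_{j<l}\in M_l$.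

**Step 4: conclusion.** Suppose $\mathrm{wbdicr}(X,R)>\aleph_0$. Then $X$ is not a countable union of Borel $C$-independent sets. Theorem B with $h\equiv0$ gives, for any selector $E$, some $f\in\mathcal F$ and a continuous $\Pi:[T_f]\to X$ sending basic tuples of $\mathcal G_0(E,f)$ to minimal cycles. By Lemma 2, $\Pi$ is a minimal homomorphism. $\square$

## 11. Proof of Theorem 2: bounded and unbounded branching

**Step 1: (II) implies (III).** Take $E=D$ and $f=\bar k$; a continuous minimal homomorphism is a Baire measurable homomorphism, and $k\le l$.

**Step 2: (III) implies (I).** This is the category argument of Section 6, with lengths recorded. Let $\Pi$ be a Baire measurable homomorphism from $\mathcal G_0(D,f)$ with $f(n)\le l$ for all $n$, and suppose $X=\bigcup_kB_k$ with each $B_k$ Borel and free of cycles of length $\le l$. Some $\Pi^{-1}(B_k)$ is non-meager with the Baire property, so by Lemma 4 it contains a basic tuple at some level $n$. Its image is a closed $R$-walk of length $f(n)\le l$ in $B_k$. By Lemma 1(b), $B_k$ contains a cycle of length $\le l$, a contradiction.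

**Step 3: (I) implies (II), with $k=l$ if $l$ is least.** The point is that in a set without cycles shorter than $k$, a cycle of length $k$ is automatically minimal, so here Theorem A is enough. Let (I) hold for $l$, and let $k\le l$ be least (among integers $\ge2$) such that (I) holds for $k$. Then $X=\bigcup_jX_j$ with $X_j$ Borel and free of cycles of length $<k$: if $k>2$ this is the failure of (I) for $k-1$, and if $k=2$ take $X_0=X$. Some $X_j$ is not a countable union of Borel sets free of cycles of length $\le k$; otherwise (I) would fail for $k$. Fix this $j$.

Let $C_k$ be the set of cycles of length $k$ lying in $X_j$, and $C_m=\emptyset$ for $m\ne k$. These sets are analytic. If $B$ is Borel and $C$-independent, then $B\cap X_j$ contains no cycle of length $k$, and none of length $<k$, so it is free of cycles of length $\le k$. Hence $X$ is not a countable union of Borel $C$-independent sets, as intersecting such sets with $X_j$ would contradict the choice of $j$.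

Theorem A with $h\equiv0$ gives, for any $E$, some $f$ and a continuous $\Pi$ sending basic tuples at level $n$ into $C_{f(n)}$. There are basic tuples at every level, so $C_{f(n)}\ne\emptyset$ and $f(n)=k$ for all $n$; that is, $f=\bar k$. By Lemma 1(a), a cycle of length $k$ inside $X_j$ is minimal, since $X_j$ contains no shorter cycle. So $\Pi$ sends basic tuples to minimal cycles, and it is a minimal homomorphism by Lemma 2. As $k$ does not depend on $E$, this is (II). If $l$ itself is least with (I), then $k=l$.

**Step 4: the case where (I) fails for every $l$.** The purpose is to use the freedom in $h$. Assume $\mathrm{wbdicr}(X,R)>\aleph_0$ and (I) fails for every $l$. Then for each $k\ge2$, $X$ is a countable union of Borel sets free of cycles of length $\le k$, and in particular free of minimal cycles of length $\le k$. So with $C,M$ as in Section 10, hypothesis (ii) of Theorem B holds for every $h$ (for $k<2$ the condition is empty). The other hypotheses were checked in Section 10. Given $E$ and $h$, Theorem B gives $f$ with $f(n)>h(f\restriction n)$ for all $n$ and a continuous $\Pi$ sending basic tuples of $\mathcal G_0(E,f)$ to minimal cycles, and Lemma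 2 says that $\Pi$ is a minimal homomorphism.

If some $\mathcal G_0(D,f)$ with $f(n)\le l$ for all $n$ admitted a Baire measurable homomorphism to $(X,R)$, then (III), and by Step 2 also (I), would hold for $l$, against the assumption. So every $f$ with a Baire measurable homomorphism $\mathcal G_0(D,f)\to(X,R)$ is unbounded.

**Step 5: all cases occur.** The examples are the digraphs $\mathcal G_0(D,f)$ with $D$ dense. For fixed $n$ and $i<f(n)$ the edges (2) form a continuous image of the compact space $Y_n^f$, so the edge relation is $F_\sigma$, and the digraph is analytic. By the converse in Theorem 1 with the identity map, $\mathrm{wbdicr}(\mathcal G_0(D,f))>\aleph_0$.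

Let $f=\bar l$ with $l\ge2$. The identity shows (III) for $l$, so (I) holds for $l$ by Step 2. By Lemma 2 all cycles have length $l$, so there are no cycles of length $<l$ and (I) fails for every smaller value. Thus $l$ is least with (I).

Let $f(n)=n+2$, and let $l\ge2$. The finitely many clopen sets $N_t$ with $t\in T_f$, $|t|=l$, cover $[T_f]$. By Lemma 2 a cycle inside $N_t$ is, up to rotation, a basic tuple at some level $n$. Its points differ at coordinate $n$ but agree on the coordinates below $l$, so $n\ge l$, and its length is $n+2>l$. So each $N_t$ is free of cycles of length $\le l$, and (I) fails for $l$. As $l$ was arbitrary, (I) fails for every $l$, while $\mathrm{wbdicr}(\mathcal G_0(D,f))>\aleph_0$. $\square$
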